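\title{Cluster scattering diagrams with several walls in one hyperplane}

\begin{abstract}
In rank two, in acyclic finite type and in acyclic affine type, the cluster scattering diagram of an exchange matrix $B$ can be constructed with at most one wall in each hyperplane $\beta^\perp$, and with that wall containing the vector $-\omega(\,\cdot\,,\beta)$ in its relative interior. Reading and Stella ask whether this is possible for every $B$. We show that it is not. A computation with three indices gives counterexamples in every rank $n\ge3$, among them a matrix mutation-equivalent to the acyclic affine type $\tilde A_2$. For skew-symmetric acyclic $B$ we show that the property holds exactly when every connected component of the quiver has at most two vertices, is Dynkin, or is Euclidean. The proof of this classification reads the leading coefficient of a wall function as the total Betti number of a moduli space of stable quiver representations.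
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Scattering diagrams}\label{ss:setup}

Let $B=(b_{ij})$ be an $n\times n$ \emph{exchange matrix}, that is, a skew-symmetrizable integer matrix, and fix positive integers $d_1,\dots,d_n$ with $d_ib_{ij}=-d_jb_{ji}$. Let $V$ be a real vector space with basis $\alpha_1,\dots,\alpha_n$ (the simple roots), let $Q=\bigoplus_i\mathbb Z\alpha_i$, and put $\alpha_i^\vee=\alpha_i/d_i$. A vector $\gamma=\sum\gamma_i\alpha_i\in Q$ is \emph{positive} if it is nonzero and all $\gamma_i\ge0$; the set of positive vectors is $Q^+$. We write $|\gamma|=\sum_i\gamma_i$, we write $\gamma\le\beta$ for the coordinatewise order, and $\hat y^\gamma=\prod_i\hat y_i^{\gamma_i}$. For $x$ in the dual space $V^*$ we write $x_i=\langle x,\alpha_i\rangle$. The matrix $B$ defines a skew-symmetric form $\omega$ on $V$ by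
\[
\omega(\alpha_i,\alpha_j)=s_{ij}:=d_ib_{ij},\qquad\text{equivalently}\qquad \omega(\alpha_i^\vee,\alpha_j)=b_{ij}.
\]
For $\beta\in V$ the functional $\omega(\,\cdot\,,\beta)\colon v\mapsto\omega(v,\beta)$ lies in $\beta^\perp=\{x\in V^*:\langle x,\beta\rangle=0\}$.

A \emph{wall} is a pair $(\mathfrak d,f_{\mathfrak d})$, where $\mathfrak d\subset V^*$ is a closed convex rational polyhedral cone of codimension one, contained in $\beta^\perp$ for a primitive $\beta\in Q^+$ called its \emph{normal vector}, and $f_{\mathfrak d}=1+\sum_{k\ge1}a_k\hat y^{k\beta}$ is a formal power series. A \emph{scattering diagram} is a collection of walls such that, for each $k$, only finitely many have $f_{\mathfrak d}\not\equiv1$ modulo the monomials $\hat y^\gamma$ with $|\gamma|\ge k$.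

Walls act when a path crosses them. For primitive $\beta\in Q^+$ let $t_\beta>0$ be the number for which $t_\beta\beta$ is primitive in the lattice $\bigoplus_i\mathbb Z\alpha_i^\vee$; thus $t_{\alpha_i}=1/d_i$, and $t_\beta=1$ for all $\beta$ if all $d_i=1$. Consider power series in the $\hat y_i$ whose coefficients are rational combinations of monomials $x^\lambda$, with $\lambda$ in the lattice dual to $\bigoplus_i\mathbb Z\alpha_i^\vee$. Crossing a wall $(\mathfrak d,f)$ with normal $\beta$ from the side $\langle\,\cdot\,,\beta\rangle>0$ to the side $\langle\,\cdot\,,\beta\rangle<0$ acts on this ring by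
\begin{equation}\label{eq:crossing}
x^\lambda\mapsto x^\lambda f^{\langle\lambda,t_\beta\beta\rangle},\qquad \hat y^\gamma\mapsto\hat y^\gamma f^{\omega(t_\beta\beta,\gamma)},
\end{equation}
and crossing in the other direction acts by the inverse. A path in $V^*$ is \emph{generic} if its endpoints lie on no wall, it avoids the relative boundaries of walls and the intersections of walls with different normals, and it crosses walls transversally. Modulo monomials of degree $\ge k$ such a path meets finitely many nontrivial walls, with automorphisms $\mathfrak p_1,\dots,\mathfrak p_s$ in the order of crossing; the \emph{path-ordered product} is the limit as $k\to\infty$ of the compositions $\mathfrak p_s\circ\dots\circ\mathfrak p_1$. A diagram is \emph{consistent} if the path-ordered product depends only on the endpoints of the path, and two diagrams are \emph{equivalent} if they have the same path-ordered products along all generic paths. These are the definitions of Gross, Hacking, Keel and Kontsevich \cite{GHKK}.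

A wall with normal $\beta$ is \emph{incoming} if $\omega(\,\cdot\,,\beta)\in\mathfrak d$ and \emph{outgoing} otherwise. It is \emph{gregarious} if $-\omega(\,\cdot\,,\beta)$ lies in the relative interior of $\mathfrak d$. The \emph{transposed cluster scattering diagram} $\operatorname{Scat}^T(B)$ is the cluster scattering diagram with principal coefficients for $B^T$. By \cite{GHKK} it is the unique consistent diagram, up to equivalence, whose incoming walls are exactly $(\alpha_i^\perp,1+\hat y^{\alpha_i})$ for $i=1,\dots,n$ and whose other walls are all outgoing.

\begin{definition}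
The matrix $B$ has \emph{property $(\mathrm P)$} if some diagram equivalent to $\operatorname{Scat}^T(B)$ has at most one wall in each hyperplane, and every wall of it is gregarious.
\end{definition}

\subsection{What $(\mathrm P)$ says}

Call $x\in\beta^\perp$ \emph{general} if it lies on no relative boundary of a wall and on no $\eta^\perp$ with $\eta\in Q^+$ not proportional to $\beta$, and let $f_x$ be the product of the functions of all walls through $x$; we call $f_x$ the function at $x$. Walls can be subdivided, and their functions factored, without changing the equivalence class; what the class remembers is $x\mapsto f_x$ (Lemma~\ref{lem:c}). Under $(\mathrm P)$ this map is as simple as possible on each hyperplane: it takes one value on a convex cone and the value $1$ elsewhere, and the cone contains the distinguished point $-\omega(\,\cdot\,,\beta)$ in its interior.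

In rank two there is no room for anything else. If $n=2$ and $B\ne0$, then $\beta^\perp$ is the line spanned by $\omega(\,\cdot\,,\beta)$, so an outgoing wall is the ray spanned by $-\omega(\,\cdot\,,\beta)$. This ray is gregarious, walls with the same support merge by multiplying their functions, and the lines $\alpha_i^\perp$ need no outgoing walls (Lemma~\ref{lem:boundary}). Two further families behave in the same way. Recall that $B$ is \emph{acyclic} if there is no cycle $i_1,i_2,\dots,i_m,i_1$ with $b_{i_1i_2},\dots,b_{i_mi_1}>0$, and that an acyclic $B$ is of finite or affine type if the Cartan matrix with off-diagonal entries $-|b_{ij}|$ is. We use the following known cases without proof.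

\begin{theorem}[Known cases]\label{thm:known}
Property $(\mathrm P)$ holds if $B$ is acyclic of finite type, if $B$ is acyclic of affine type, and if $B$ has rank $2$.
\end{theorem}

In finite type the normals of the walls are the positive roots; in affine type they are the positive real roots that are denominator vectors of cluster variables, together with the imaginary root $\delta$. Since $(\mathrm P)$ holds in rank two for arbitrarily large entries of $B$, and holds in arbitrarily large rank for finite and affine type, one may guess that it always holds. Reading and Stella \cite{RS} pose this question: \emph{does every exchange matrix have property $(\mathrm P)$?}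

\subsection{Results}

The answer is no, already in rank three.

\begin{theorem}\label{thm:A}
The matrix
\[
B=\begin{pmatrix}0&1&1\\-1&0&2\\-1&-2&0\end{pmatrix}
\]
does not have property $(\mathrm P)$. More precisely, for $\beta=\alpha_1+\alpha_2+\alpha_3$, every diagram equivalent to $\operatorname{Scat}^T(B)$ has at least two walls in $\beta^\perp$: at a general $x\in\beta^\perp$ the function is $1+4\hat y^\beta+\cdots$ if $x$ has coordinate signs $(-,-,+)$, and $1+3\hat y^\beta+\cdots$ if $x$ has coordinate signs $(-,+,+)$.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $B$ be an exchange matrix of any size. Then $(\mathrm P)$ fails if there are distinct indices $i,j,k$ such that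
\begin{enumerate}
\item[(1)] $b_{ij},b_{jk},b_{ik}>0$ and $s_{ij}\ne s_{jk}$; or
\item[(2)] $b_{ij},b_{jk},b_{ki}>0$ and one of $s_{ij},s_{jk},s_{ki}$ is strictly larger than both others.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:B}
Property $(\mathrm P)$ fails for some $B$ in every rank $n\ge3$. It fails for a non-acyclic $B$ that is mutation-equivalent to the acyclic affine type $\tilde A_2$. So $(\mathrm P)$ is not invariant under mutation, and the word ``acyclic'' cannot be dropped in the affine case of Theorem~\ref{thm:known}.
\end{corollary}

A skew-symmetric $B$ is encoded by its quiver $\Gamma$, with vertices $1,\dots,n$ and $b_{ij}$ arrows $i\to j$ whenever $b_{ij}>0$. A connected quiver without oriented cycles is \emph{Dynkin} if its underlying graph is of type $A$, $D$ or $E$, and \emph{Euclidean} if it is of type $\tilde A$, $\tilde D$ or $\tilde E$; here $\tilde A_1$ is the Kronecker quiver, with two vertices and two parallel arrows. These are the connected skew-symmetric acyclic matrices of finite and of affine type.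

\begin{theorem}\label{thm:C}
Let $B$ be skew-symmetric with acyclic quiver. Then $(\mathrm P)$ holds if and only if every connected component of the quiver has at most two vertices, or is Dynkin, or is Euclidean.
\end{theorem}

For matrices that are not skew-symmetric, or not acyclic, we claim nothing beyond Theorem~\ref{thm:B}.

\subsection{The mechanism}

We follow one coefficient of $\log f_x$, a number $c_\beta(x)$, as $x$ moves in $\beta^\perp$. It vanishes near $\omega(\,\cdot\,,\beta)$, because the walls are outgoing. Consistency makes it locally constant except where $\beta^\perp$ meets other hyperplanes; where $\beta=\gamma+\zeta$ and $x$ crosses $\gamma^\perp\cap\zeta^\perp$, it jumps in the simplest case by $\pm\,\omega(\gamma,\zeta)c_\gamma c_\zeta$. In rank two there is a single place to jump, the origin. In rank three, $\beta=\alpha_1+\alpha_2+\alpha_3$ splits in three ways, and for the matrix of Theorem~\ref{thm:A} a walk around the origin of the plane $\beta^\perp$ meets three jumps, $0\to4\to3\to0$. A single wall allows only $0\to c\to0$. Section~\ref{sec:local} sets up the functions $c_\beta$, and Section~\ref{sec:three} carries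 out this computation.

For Theorem~\ref{thm:C} we again need a jump between two nonzero values, but for vectors $\beta$ too large for a computation by hand. Section~\ref{sec:stab} shows that $c_\beta(x)$ is the total Betti number of a moduli space of stable representations, so that it is positive as soon as one stable representation exists. Section~\ref{sec:class} constructs the stable representations from a Euclidean subquiver and one extra vertex.

\section{The coefficients $c_\gamma$ and their jumps}\label{sec:local}

\subsection{A Lie algebra for wall crossing}

The automorphisms \eqref{eq:crossing} are exponentials of derivations. For $\gamma\in Q^+$ let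
\[
D_\gamma(x^\lambda\hat y^\mu)=A_\gamma\,x^\lambda\hat y^{\mu+\gamma},\qquad A_\gamma=\langle\lambda,\gamma\rangle+\omega(\gamma,\mu).
\]
Then $[D_\gamma,D_\zeta]$ multiplies $x^\lambda\hat y^{\mu}$ by $\hat y^{\gamma+\zeta}$ and by the number $A_\zeta(A_\gamma+\omega(\gamma,\zeta))-A_\gamma(A_\zeta+\omega(\zeta,\gamma))=\omega(\gamma,\zeta)A_{\gamma+\zeta}$, so $[D_\gamma,D_\zeta]=\omega(\gamma,\zeta)D_{\gamma+\zeta}$. Since $\omega(\beta,\beta)=0$, the automorphism $\exp(aD_{k\beta})$ multiplies $x^\lambda\hat y^\mu$ by $\exp(akA_\beta\hat y^{k\beta})$. Hence, if $\log f=\sum_ka'_k\hat y^{k\beta}$, the automorphism \eqref{eq:crossing} is $\exp\big(\sum_k\frac{t_\beta a'_k}{k}D_{k\beta}\big)$. Applying the $D_\gamma$ to a monomial $x^\lambda$ with all $\lambda_i>0$ shows that they are linearly independent, so nothing is lost by computing in the abstract Lie algebra.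

It is convenient to write path-ordered products from left to right in the order of crossing. This means passing to the opposite group, whose Lie algebra has the opposite bracket. So we use
\[
\mathfrak g=\bigoplus_{\gamma\in Q^+}\mathbb Qe_\gamma,\qquad [e_\gamma,e_\zeta]=-\omega(\gamma,\zeta)\,e_{\gamma+\zeta},
\]
and crossing $(\mathfrak d,f)$ from the positive to the negative side contributes $\exp\big(\sum_k\frac{t_\beta a'_k}{k}e_{k\beta}\big)$. To study one vector $\beta\in Q^+$ we discard everything that cannot contribute to it: the span of the $e_\gamma$ with $\gamma\not\le\beta$ is an ideal, and the quotient $\mathfrak g_\beta$ is a finite-dimensional nilpotent Lie algebra in which $e_\beta$ is central. The group $\exp(\mathfrak g_\beta)$ is defined by the Baker--Campbell--Hausdorff formula. Only finitely many walls have a nonzero image in $\mathfrak g_\beta$, and they lie in the hyperplanes $\eta^\perp$ with $\eta\in Q^+$, $\eta\le\beta$.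

\subsection{The functions $c_\gamma$}

Let $\gamma=k\beta$ with $\beta\in Q^+$ primitive. For a scattering diagram and a point $x\in\gamma^\perp$, let $c_\gamma(x)$ be the sum of the numbers $t_\beta a'_k/k$ over the walls in $\gamma^\perp$ that contain $x$. The sum is finite. We consider it at points off the relative boundaries of the finitely many walls that contribute. At general $x$,
\begin{equation}\label{eq:logf}
\log f_x=\sum_{k\ge1}\frac{k}{t_\beta}\,c_{k\beta}(x)\,\hat y^{k\beta}.
\end{equation}
Let
\[
U_\gamma=\{x\in\gamma^\perp:\langle x,\eta\rangle\ne0\text{ for all }\eta\in Q^+\text{ with }\eta\le\gamma,\ \eta\notin\mathbb Q\gamma\}.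
\]
This is the complement of finitely many hyperplanes of $\gamma^\perp$; its connected components are open convex cones, which we call \emph{chambers}. A path is \emph{$\beta$-generic} if its endpoints lie on none of the hyperplanes $\eta^\perp$ with $\eta\in Q^+$, $\eta\le\beta$, and it meets these hyperplanes finitely often, transversally, and one at a time. A crossing point $x\in\eta^\perp$, with $\eta$ primitive, then lies in $U_{k\eta}$ whenever $k\eta\le\beta$. Given any functions $c_\gamma$ on the sets $U_\gamma$, we attach to the crossing the element $\exp\big(\pm\sum_{k\eta\le\beta}c_{k\eta}(x)e_{k\eta}\big)$, with the sign $+$ from $\langle\,\cdot\,,\eta\rangle>0$ to $\langle\,\cdot\,,\eta\rangle<0$, and we multiply these elements from left to right in $\exp(\mathfrak g_\beta)$. The family $(c_\gamma)$ is \emph{consistent} if this product is $1$ for every $\beta$ and every $\beta$-generic loop.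

\begin{lemma}\label{lem:c}
For a consistent scattering diagram, $c_\gamma$ is constant on each chamber of $U_\gamma$, and so extends to a locally constant function on $U_\gamma$. The family $(c_\gamma)$ is consistent, and it depends only on the equivalence class of the diagram.
\end{lemma}

\begin{proof}
Take a $\beta$-generic path whose crossing points avoid the relative boundaries of the finitely many walls visible in $\mathfrak g_\beta$. A small perturbation avoids the countably many cones of codimension two that a generic path must avoid, has endpoints on no wall, and has the same product in $\exp(\mathfrak g_\beta)$; this product is the image of the path-ordered product. So it is $1$ for such loops.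

Let $x_1,x_2$ be points of one chamber of $U_\gamma$, off the relative boundaries. A thin loop around the segment $x_1x_2$ crosses $\gamma^\perp$ at $x_1$ and back at $x_2$, and meets no other $\eta^\perp$ with $\eta\le\gamma$. The $e_\eta$ with $\eta\in\mathbb Q\gamma$ commute, so the coefficient of $e_\gamma$ in the logarithm of the product is $c_\gamma(x_1)-c_\gamma(x_2)$, and it vanishes. This proves the first claim. An arbitrary $\beta$-generic loop can now be moved off the relative boundaries without changing its product, which gives consistency. Finally, $c_\gamma(x)$ is the coefficient of $e_\gamma$ in the logarithm of the product along a short segment through $x$, and this segment can be perturbed so as to be generic for two given equivalent diagrams.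
\end{proof}

From now on $c_\gamma$ denotes these functions for $\operatorname{Scat}^T(B)$. All our obstructions come from the next observation, which uses only the bound on the number of walls, and not gregariousness.

\begin{lemma}\label{lem:star}
Suppose that some diagram equivalent to $\operatorname{Scat}^T(B)$ has at most one wall in $\beta^\perp$. Then $c_\beta$ takes at most one nonzero value on $U_\beta$. If moreover $c_\beta\neq0$ on some chambers whose union has convex hull $\beta^\perp$, then $c_\beta\ne0$ on all of $U_\beta$.
\end{lemma}

\begin{proof}
If there is no wall, $c_\beta=0$. If the wall is $(\mathfrak d,f)$, then $c_\beta$ is a constant $c$ on $U_\beta$ intersected with the relative interior of $\mathfrak d$, and is $0$ on $U_\beta\setminus\mathfrak d$. Every chamber contains points off the relative boundary of $\mathfrak d$, so $c$ and $0$ are the only values. A chamber on which $c_\beta\ne0$ is contained in $\mathfrak d$; since $\mathfrak d$ is convex, the last hypothesis forces $\mathfrak d=\beta^\perp$ and $c\ne0$.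
\end{proof}

\subsection{Boundary values and uniqueness}

The description of $\operatorname{Scat}^T(B)$ by incoming and outgoing walls fixes the value of each $c_\gamma$ somewhere.

\begin{lemma}\label{lem:boundary}
\begin{enumerate}
\item[(a)] If $\gamma\in Q^+$ is not a multiple of a simple root, then $c_\gamma(x)=0$ for all $x\in U_\gamma$ near $\omega(\,\cdot\,,\gamma)$.
\item[(b)] For all $x\in\alpha_i^\perp$ and $l\ge1$, $c_{l\alpha_i}(x)=\dfrac{(-1)^{l-1}}{l^2d_i}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The finitely many walls that contribute to $c_\gamma$ are outgoing. They are closed cones that do not contain $\omega(\,\cdot\,,\gamma)$, so they miss a neighborhood of it. (If $\omega(\,\cdot\,,\gamma)=0$ there are no such walls, since every cone contains $0$.)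

(b) Here $U_{l\alpha_i}=\alpha_i^\perp$ is a single chamber, so $c_{l\alpha_i}$ is constant. Near $\omega(\,\cdot\,,\alpha_i)$ only the incoming wall contributes, with $t_{\alpha_i}=1/d_i$ and $\log(1+\hat y_i)=\sum_l\frac{(-1)^{l-1}}l\hat y_i^l$.
\end{proof}

\begin{lemma}\label{lem:unique}
Let $(\tilde c_\gamma)$ be a consistent family of functions on the sets $U_\gamma$ that satisfies (a) and (b) of Lemma~\ref{lem:boundary}. Then $\tilde c_\gamma=c_\gamma$ for all $\gamma$.
\end{lemma}

\begin{proof}
We use induction on $|\gamma|$. For multiples of simple roots the claim is (b). Otherwise let $x_1,x_2\in U_\gamma$, and take a $\gamma$-generic loop that crosses $\gamma^\perp$ exactly twice: at $x_1$ from the positive to the negative side, and back at $x_2$. In $\mathfrak g_\gamma$ the element $e_\gamma$ is central and occurs only in these two crossings. So the product for $(c_\eta)$ is $\exp\big((c_\gamma(x_1)-c_\gamma(x_2))e_\gamma\big)\Pi$, where $\Pi$ involves only the $c_\eta$ with $\eta\le\gamma$, $\eta\ne\gamma$. By induction the product for $(\tilde c_\eta)$ has the same factor $\Pi$. Both products are $1$, so $c_\gamma-\tilde c_\gamma$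 takes the same value at $x_1$ and $x_2$. It is therefore constant, and it is $0$ near $\omega(\,\cdot\,,\gamma)$ by (a).
\end{proof}

\subsection{The jump formula}

It remains to compute how $c_\beta$ changes between adjacent chambers. Near a point $y\in V^*$ the only vectors that matter in $\mathfrak g_\beta$ are those in
\[
P_y(\beta)=\{\eta\in Q^+:\eta\le\beta,\ \langle y,\eta\rangle=0\}.
\]
In general the local picture is a full rank-two scattering problem. We need only the case in which one of the two directions, $\zeta$ below, occurs at most linearly; the problem is then solved by one adjoint action.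

\begin{lemma}\label{lem:jump}
Let $\gamma,\zeta\in Q^+$ be linearly independent, $\beta=\zeta+m\gamma$ with $m\ge0$, and $\langle y,\gamma\rangle=\langle y,\zeta\rangle=0$. Suppose that each element of $P_y(\beta)$ has the form $j\gamma$ with $j\ge1$ or $\zeta+j\gamma$ with $j\in\mathbb Z$. Then near $y$ each $c_{j\gamma}$ with $j\gamma\le\beta$ is constant; for $\zeta+j\gamma\in P_y(\beta)$, the function $c_{\zeta+j\gamma}$ is a constant $c_j^+$ where $\langle x,\gamma\rangle>0$ and a constant $c_j^-$ where $\langle x,\gamma\rangle<0$; and, with $c_j^\pm=0$ for $\zeta+j\gamma\notin Q^+$,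
\begin{equation}\label{eq:jump}
\sum_{j\le m}c_j^+t^j\equiv\Big(\sum_{j\le m}c_j^-t^j\Big)\exp\Big(-\omega(\gamma,\zeta)\sum_{j\gamma\le\beta}j\,c_{j\gamma}t^j\Big)\pmod{t^{m+1}}.
\end{equation}
In particular, if $P_y(\beta)=\{\gamma,\zeta,\beta\}$ with $\beta=\gamma+\zeta$, then $c_\gamma$ and $c_\zeta$ are constant near $y$ and
\begin{equation}\label{eq:simplejump}
c_\beta|_{\langle x,\gamma\rangle>0}-c_\beta|_{\langle x,\gamma\rangle<0}=-\omega(\gamma,\zeta)\,c_\gamma c_\zeta .
\end{equation}
\end{lemma}

\begin{proof}
Work in $\mathfrak g_\beta$ and in a ball $\Omega$ around $y$ that meets only those $\eta^\perp$, $\eta\le\beta$, with $\eta\in P_y(\beta)$. Put $u=\langle x,\gamma\rangle$ and $w=\langle x,\zeta\rangle$. Any two of the hyperplanes $u=0$ and $w+ju=0$ meet along $u=w=0$. So the parts $u>0$ and $u<0$ of $\Omega\cap(\zeta+j\gamma)^\perp$ are connected subsets of $U_{\zeta+j\gamma}$, and $c_{\zeta+j\gamma}$ is constant on each; likewise $c_{j\gamma}$ is constant on each of the parts $w>0$ and $w<0$ of $\Omega\cap\gamma^\perp$.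

Let $\mathfrak m$ and $\mathfrak h$ be the spans of the $e_{j\gamma}$ and of the $e_{\zeta+j\gamma}$ with indices in $P_y(\beta)$. Then $[\mathfrak m,\mathfrak m]=0$ and $[\mathfrak m,\mathfrak h]\subset\mathfrak h$. Also $[\mathfrak h,\mathfrak h]=0$: a positive vector $2\zeta+j\gamma\le\beta$ would lie in $P_y(\beta)$ but is not of the allowed form. This is the place where the hypothesis is used.

Choose $M>|j|$ for all $\zeta+j\gamma\in P_y(\beta)$, and an affine plane through $y$ on which $(u,w)$ are coordinates. For small $\varepsilon>0$ consider the rectangle with corners $(\pm\varepsilon,\pm M\varepsilon)$. Its edges $w=\pm M\varepsilon$ cross only $\gamma^\perp$, and its edges $u=\pm\varepsilon$ cross each $(\zeta+j\gamma)^\perp$ once. The two ways from $(\varepsilon,M\varepsilon)$ to $(-\varepsilon,-M\varepsilon)$ cross every hyperplane from the positive to the negative side, and comparing them gives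
\[
\exp(\Delta)\exp(F^-)=\exp(F^+)\exp(\Delta'),
\]
where $F^\pm=\sum_jc_j^\pm e_{\zeta+j\gamma}\in\mathfrak h$, and $\Delta,\Delta'\in\mathfrak m$ are the sums $\sum_jc_{j\gamma}e_{j\gamma}$ on $w>0$ and on $w<0$. Modulo the ideal $\mathfrak h$ of $\mathfrak m\oplus\mathfrak h$ this reads $\Delta=\Delta'$. Hence $F^+=e^{\operatorname{ad}\Delta}F^-$. Since $[e_{j\gamma},e_{\zeta+l\gamma}]=-j\,\omega(\gamma,\zeta)e_{\zeta+(l+j)\gamma}$, the operator $\operatorname{ad}\Delta$ becomes multiplication by $-\omega(\gamma,\zeta)\sum_jj\,c_{j\gamma}t^j$ when $e_{\zeta+l\gamma}$ is written $t^l$. This is \eqref{eq:jump}. In the special case it reads $c_0^++c_1^+t\equiv(c_0^-+c_1^-t)(1-\omega(\gamma,\zeta)c_\gamma t)$ modulo $t^2$, which gives \eqref{eq:simplejump}.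
\end{proof}

\subsection{Three reductions}

The connected components of $B$ are those of the graph joining $i$ and $j$ when $b_{ij}\ne0$.

\begin{lemma}\label{lem:reductions}
\begin{enumerate}
\item[(a)] If $\{(\mathfrak d,f)\}$ represents $\operatorname{Scat}^T(B)$, then $\{(-\mathfrak d,f)\}$ represents $\operatorname{Scat}^T(-B)$. Hence $c_\gamma^{-B}(x)=c_\gamma^{B}(-x)$, and $B$ has $(\mathrm P)$ if and only if $-B$ has $(\mathrm P)$.
\item[(b)] Let $B_1,\dots,B_m$ be the connected components of $B$, with lattices $Q_j$ and projections $\pi_j\colon V^*\to V_j^*$. The walls $(\pi_j^{-1}\mathfrak d,f)$, for $(\mathfrak d,f)$ in $\operatorname{Scat}^T(B_j)$ and $j=1,\dots,m$, represent $\operatorname{Scat}^T(B)$. Hence $c_\gamma^B=c_\gamma^{B_j}\circ\pi_j$ for $\gamma\in Q_j^+$, and $B$ has $(\mathrm P)$ if all $B_j$ do.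
\item[(c)] If $B$ is skew-symmetric and connected, then all $d_i$ equal one integer $d$, the same walls represent $\operatorname{Scat}^T(B)$ for $d$ and for $d=1$, and $c_\gamma$ for $d$ is $1/d$ times $c_\gamma$ for $d=1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The form for $-B$ is $-\omega$, and $e_\gamma\mapsto-e_\gamma$ is an isomorphism from the Lie algebra for $-B$ to that for $B$. It sends the element for crossing $-\mathfrak d$ from positive to negative to the element for crossing $\mathfrak d$ from negative to positive, which is what the negated path does. So $\mathfrak d\mapsto-\mathfrak d$ preserves consistency and equivalence. It also preserves incoming, outgoing and gregarious walls, because $\pm\omega(\,\cdot\,,\beta)\in\mathfrak d$ if and only if $\mp\omega(\,\cdot\,,\beta)\in-\mathfrak d$, and the same holds for relative interiors.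

(b) Since $\omega(Q_j,Q_l)=0$ for $j\ne l$, elements from different components commute, and a path-ordered product is the product of those of the projected paths. So the union is consistent. For $\beta\in Q_j^+$ we have $\pi_j\,\omega(\,\cdot\,,\beta)=\omega_j(\,\cdot\,,\beta)$, so incoming, outgoing and gregarious walls are preserved, and uniqueness identifies the union with $\operatorname{Scat}^T(B)$. Walls from different components lie in different hyperplanes.

(c) If $b_{ij}=-b_{ji}\ne0$, then $d_i=d_j$. Passing from $1$ to $d$ multiplies $\omega$ by $d$ and each $t_\beta$ by $1/d$. The isomorphism $e_\gamma\mapsto e_\gamma/d$ of Lie algebras matches the crossing elements.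
\end{proof}

\section{Three indices}\label{sec:three}

We prove Theorems~\ref{thm:A} and~\ref{thm:B}. Rename the indices $i,j,k$ as $1,2,3$, and put
\[
p=s_{12},\qquad q=s_{23},\qquad r=s_{13},\qquad \Lambda=\frac1{d_1d_2d_3}.
\]
Signs refer to the coordinates $x_1,x_2,x_3$; the other coordinates play no role. We write $[\,\cdot\,]$ for $1$ if a statement is true and $0$ if it is false.

\subsection{Sums of two simple roots}

Let $\beta=\alpha_j+\alpha_k$ with $j\ne k$. The chambers of $U_\beta$ are $x_j>0$ and $x_j<0$. At a point $y$ with $y_j=y_k=0$ we have $P_y(\beta)=\{\alpha_j,\alpha_k,\beta\}$, so \eqref{eq:simplejump} and Lemma~\ref{lem:boundary}(b) give $c_\beta|_{x_j>0}-c_\beta|_{x_j<0}=-s_{jk}/(d_jd_k)$. The $j$-th coordinate of $\omega(\,\cdot\,,\beta)$ is $s_{jk}$, so $c_\beta=0$ on the chamber where $x_j$ has the sign of $s_{jk}$. Therefore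
\begin{equation}\label{eq:pair}
c_{\alpha_j+\alpha_k}(x)=\frac{|s_{jk}|}{d_jd_k}\,[\,s_{jk}x_j<0\,].
\end{equation}
This also holds for $s_{jk}=0$: there is no jump, and the constant value is $0$ by Lemma~\ref{lem:boundary}(a). For $n=2$ and $b_{12}=-b_{21}=1$, formula \eqref{eq:pair} gives the function $1+\hat y_1\hat y_2+\cdots$ on the ray through $(-1,1)=-\omega(\,\cdot\,,\beta)$.

\subsection{The sum of three simple roots}

Let $\beta=\alpha_1+\alpha_2+\alpha_3$. On $\beta^\perp$ we have $x_1+x_2+x_3=0$, and $U_\beta$ is the set where $x_1,x_2,x_3\ne0$. Its six chambers are given by the sign patterns other than $(+,+,+)$ and $(-,-,-)$, and they are separated by six \emph{rays}, such as $(0,-,+)$, on which exactly one coordinate vanishes (Figure~\ref{fig:hex}). On a ray with $y_i=0$ we have $P_y(\beta)=\{\alpha_i,\alpha_j+\alpha_k,\beta\}$, where $\{i,j,k\}=\{1,2,3\}$. By \eqref{eq:simplejump} and \eqref{eq:pair},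
\[
c_\beta|_{x_i>0}-c_\beta|_{x_i<0}=-(s_{ij}+s_{ik})\,|s_{jk}|\,\Lambda\,[\,s_{jk}y_j<0\,].
\]
Written out for $i=1,2,3$, the jumps are
\begin{equation}\label{eq:three}
-(p+r)|q|\Lambda\,[qy_2<0],\qquad (p-q)|r|\Lambda\,[ry_1<0],\qquad (q+r)|p|\Lambda\,[py_1<0].
\end{equation}
So each line $x_i=0$ carries a jump on at most one of its two rays. The point where $c_\beta$ is known to vanish, $\omega(\,\cdot\,,\beta)$, has coordinates $(p+r,\ q-p,\ -q-r)$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.25,font=\small]
\fill[gray!45] (0,0)--(90:1.3) arc (90:150:1.3)--cycle;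
\fill[gray!20] (0,0)--(30:1.3) arc (30:90:1.3)--cycle;
\foreach \a in {30,90,150,210,270,330} \draw (0,0)--(\a:1.3);
\node at (120:0.85) {$4$}; \node at (60:0.85) {$3$};
\foreach \a in {0,180,240,313} \node at (\a:0.9) {$0$};
\draw[->,thick] (0,0)--(289:1.05); \node at (292:1.22) {$\omega$};
\node at (150:1.7) {$(0,-,+)$}; \node at (90:1.5) {$(-,0,+)$};
\node at (30:1.7) {$(-,+,0)$}; \node at (330:1.7) {$(0,+,-)$};
\node at (270:1.5) {$(+,0,-)$}; \node at (210:1.7) {$(+,-,0)$};
\begin{scope}[xshift=4.6cm]
\fill[gray!20] (0,0)--(150:1.3) arc (150:390:1.3)--cycle;
\foreach \a in {30,150,270} \draw (0,0)--(\a:1.3);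
\node at (210:0.8) {$1$}; \node at (330:0.8) {$1$}; \node at (62:0.85) {$0$};
\draw[->,thick] (0,0)--(90:1.05); \node at (90:1.22) {$\omega$};
\node at (150:1.7) {$(0,-,+)$}; \node at (30:1.7) {$(-,+,0)$};
\node at (270:1.5) {$(+,0,-)$};
\end{scope}
\end{tikzpicture}
\caption{The coefficient of $\hat y^\beta$, $\beta=\alpha_1+\alpha_2+\alpha_3$, in the wall function of $\operatorname{Scat}^T(B)$ on the plane $x_1+x_2+x_3=0$; rays are labeled by the signs of $(x_1,x_2,x_3)$, and $\omega$ marks $\omega(\,\cdot\,,\beta)$. Left: $(b_{12},b_{23},b_{13})=(1,2,1)$, with two different nonzero values. Right: the oriented triangle $(b_{12},b_{23},b_{31})=(1,1,2)$, with one nonzero value on a nonconvex region.}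
\label{fig:hex}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1) and Theorem~\ref{thm:A}]
Here $p,q,r>0$. By \eqref{eq:three} jumps can occur only on the rays $(0,-,+)$, $(-,0,+)$ and $(-,+,0)$. The point $\omega(\,\cdot\,,\beta)$ has $x_1>0>x_3$, so it lies in the chamber $(+,+,-)$, in the chamber $(+,-,-)$, or on the ray $(+,0,-)$ between them. This ray carries no jump, so $c_\beta=0$ on both chambers by Lemma~\ref{lem:boundary}(a). The ray $(+,-,0)$ carries no jump either, so $c_\beta=0$ on $(+,-,+)$. Crossing $(0,-,+)$ toward $x_1<0$ and then $(-,0,+)$ toward $x_2>0$, we find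
\begin{equation}\label{eq:values}
\begin{aligned}
c_\beta&=q(p+r)\Lambda&&\text{on }(-,-,+),\\
c_\beta&=q(p+r)\Lambda+(p-q)r\Lambda=p(q+r)\Lambda&&\text{on }(-,+,+).
\end{aligned}
\end{equation}
Both values are positive, and they differ by $(p-q)r\Lambda$. If $p\ne q$, Lemma~\ref{lem:star} shows that every diagram equivalent to $\operatorname{Scat}^T(B)$ has at least two walls in $\beta^\perp$.

For Theorem~\ref{thm:A} take all $d_i=1$ and $(p,q,r)=(1,2,1)$. The values are $4$ and $3$, and by \eqref{eq:logf} with $t_\beta=1$ they are the coefficients of $\hat y^\beta$ in $f_x$.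
\end{proof}

The third jump in \eqref{eq:three} brings $p(q+r)\Lambda$ back to $0$, as it must. The hypothesis $p\ne q$ says that $\omega(\alpha_2,\alpha_1+\alpha_3)\neq0$. If $p=q$, the middle jump disappears, $c_\beta$ is constant on the convex cone formed by the two chambers, and $-\omega(\,\cdot\,,\beta)=(-p-r,0,p+r)$ lies in the interior of that cone. The case $p=q=r=1$ is the affine type $\tilde A_2$ with $\beta=\delta$, where $c_\delta=2$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
Here $p,q>0$ and $s:=s_{31}=-r>0$. The hypothesis is invariant under cyclic permutation of the indices, so we may assume $s>p$ and $s>q$. By \eqref{eq:three} jumps can occur only on the rays through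
\[
R_1=(0,-1,1),\qquad R_2=(1,0,-1),\qquad R_3=(-1,1,0),
\]
and there they equal $(s-p)q\Lambda$, $(p-q)s\Lambda$ and $(q-s)p\Lambda$. These rays cut $\beta^\perp$ into the sectors
\[
\Sigma_{13}=\{x_1\le0\le x_3\},\qquad \Sigma_{21}=\{x_2\le0\le x_1\},\qquad \Sigma_{32}=\{x_3\le0\le x_2\},
\]
where $\Sigma_{ab}$ is bounded by the rays through $R_a$ and $R_b$, and $c_\beta$ is constant on each sector. The point $\omega(\,\cdot\,,\beta)$ has coordinates $(p-s,\ q-p,\ s-q)$ and lies in the interior of $\Sigma_{13}$, so $c_\beta=0$ there. Crossing $R_1$ toward $x_1>0$ gives $c_\beta=q(s-p)\Lambda>0$ on $\Sigma_{21}$, and crossing $R_3$ toward $x_3<0$ gives $c_\beta=p(s-q)\Lambda>0$ on $\Sigma_{32}$.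

These two values coincide when $p=q$, so we use convexity instead. Let $C$ be the convex hull of the four chambers in $\Sigma_{21}\cup\Sigma_{32}$. Its closure contains every point of $\beta^\perp$ whose coordinates $(x_1,x_2,x_3)$ are a nonnegative multiple of $R_1$, $R_2$ or $R_3$. Since $R_1+R_2+R_3=0$, these vectors positively span the plane $x_1+x_2+x_3=0$, so every point of $\beta^\perp$ is a sum of three such points. Thus the closure of $C$ is $\beta^\perp$, and a dense convex set is everything. With at most one wall in $\beta^\perp$, Lemma~\ref{lem:star} would give $c_\beta\ne0$ on $\Sigma_{13}$, which is false.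
\end{proof}

The strict inequality is used twice. If $s=p\ge q$, the value on $\Sigma_{21}$ is $0$, and $c_\beta$ is nonzero at most on the single convex sector $\Sigma_{32}$.

\begin{proof}[Proof of Corollary~\ref{cor:B}]
Adding zero rows and columns to the matrix of Theorem~\ref{thm:A} preserves condition (1) of Theorem~\ref{thm:B}. For the second claim, recall that mutation at $k$ replaces $b_{ij}$ by $-b_{ij}$ if $k\in\{i,j\}$, and otherwise by $b_{ij}+\operatorname{sgn}(b_{ik})\max(b_{ik}b_{kj},0)$. The quiver $1\to2\to3$, $1\to3$ is of type $\tilde A_2$ and has $(\mathrm P)$ by Theorem~\ref{thm:known}. Mutation at $2$ gives $b'_{13}=2$, $b'_{32}=1$, $b'_{21}=1$, an oriented triangle to which Theorem~\ref{thm:B}(2) applies.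
\end{proof}

\begin{remark}
Theorems~\ref{thm:A} and~\ref{thm:B} do not depend on the sign of the bracket in $\mathfrak g$. With the opposite sign, \eqref{eq:simplejump} changes sign, so \eqref{eq:pair} changes sign and \eqref{eq:three} does not.
\end{remark}

\section{The coefficients count stable representations}\label{sec:stab}

The computation of Section~\ref{sec:three} cannot prove Theorem~\ref{thm:C}. For the quiver $1\to2\rightrightarrows3$, where $(p,q,r)=(1,2,0)$, the middle jump in \eqref{eq:three} vanishes and both values in \eqref{eq:values} are $2$; the vector $\alpha_1+\alpha_2+\alpha_3$ detects nothing. For larger $\beta$ we need a way to see that $c_\beta(x)$ is nonzero without computing it.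

Let $B$ be skew-symmetric with acyclic quiver $\Gamma$ and all $d_i=1$. A representation $E$ of $\Gamma$ over a field assigns a finite-dimensional space $E_i$ to each vertex and a linear map to each arrow; its dimension vector is $\dim E=\sum_i(\dim E_i)\alpha_i$, and $S_i$ is the representation of dimension vector $\alpha_i$. The Euler form
\[
\chi(\gamma,\zeta)=\sum_i\gamma_i\zeta_i-\sum_{i\to j}\gamma_i\zeta_j
\]
satisfies $\chi(\dim E,\dim F)=\dim\operatorname{Hom}(E,F)-\dim\operatorname{Ext}^1(E,F)$. Evaluating on simple roots gives $\omega(\gamma,\zeta)=\chi(\zeta,\gamma)-\chi(\gamma,\zeta)$. We write $\chi(E,F)$ and $\theta(E)$ for the values on dimension vectors. For $\theta\in V^*$, a representation $E$ is \emph{$\theta$-semistable} if $\theta(E)=0$ and $\theta(E')\le0$ for all subrepresentations $E'$, and \emph{$\theta$-stable} if moreover $E\ne0$ and $\theta(E')<0$ for $0\ne E'\ne E$.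

\begin{proposition}\label{prop:betti}
Let $\beta\in Q^+$ be primitive, let $x\in U_\beta$, and put $\theta=-x$. Then
\[
c_\beta(x)=\sum_i\dim H^i(M_\theta(\beta),\mathbb Q),
\]
where $M_\theta(\beta)$ is the smooth projective moduli space of $\theta$-stable complex representations of dimension vector $\beta$. In particular $c_\beta(x)\ge0$, and $c_\beta(x)>0$ if a $\theta$-stable complex representation of dimension vector $\beta$ exists.
\end{proposition}

This is essentially contained in \cite{Bri}; we give a direct proof. Counting semistable representations over finite fields produces a consistent family with values in a quantum torus (Step~1). We show that it has a limit at $v=1$ (Step~2), identify the limit with $(c_\gamma)$ through Lemma~\ref{lem:unique} (Step~3), and read off the coefficient (Step~4).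

\begin{proof}
\emph{Step 1: counting over a finite field.} Let $\mathbb F$ be a finite field and $v=|\mathbb F|^{1/2}$. Fix $\mu\in Q^+$, and let $\mathcal A_\mu$ be the algebra with basis $y^\gamma$, $0\le\gamma\le\mu$, and product $y^\gamma y^\zeta=(-v)^{\omega(\gamma,\zeta)}y^{\gamma+\zeta}$, where $y^{\eta}=0$ for $\eta\not\le\mu$. For a class $\mathcal C$ of representations over $\mathbb F$ put
\[
[\mathcal C]=\sum_{E\in\mathcal C/\cong}\frac{(-v)^{\chi(E,E)}}{|\operatorname{Aut}E|}\,y^{\dim E}\in\mathcal A_\mu.
\]
Riedtmann's formula states that
\[
\sum_{G/\cong}\frac{\#\{F'\subset G: F'\cong F,\ G/F'\cong E\}}{|\operatorname{Aut}G|}=\frac{v^{-2\chi(E,F)}}{|\operatorname{Aut}E|\,|\operatorname{Aut}F|}.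
\]
Suppose that the objects of $\mathcal C$ are exactly the $G$ having a subobject $F'\in\mathcal C''$ with $G/F'\in\mathcal C'$, and that $F'$ is unique. Then
\begin{equation}\label{eq:hall}
[\mathcal C]=[\mathcal C'][\mathcal C''].
\end{equation}
Indeed, by the formula the pair $(E,F)$ contributes to $[\mathcal C]$ with the power of $-v$ whose exponent is $\chi(E\oplus F,E\oplus F)-2\chi(E,F)=\chi(E,E)+\chi(F,F)+\omega(\dim E,\dim F)$.

Let $T_\theta$ be the class of representations all of whose nonzero quotients have $\theta>0$, let $\bar T_\theta$ be defined in the same way with $\theta\ge0$, and let $W_\theta\subset\bar T_\theta$ be the class of semistable representations. The classes $T_\theta$ and $\bar T_\theta$ are closed under quotients. They are closed under extensions, because a quotient of an extension of $E$ by $F$ is an extension of a quotient of $E$ by a quotient of $F$. We claim that $[\bar T_\theta]=[W_\theta][T_\theta]$. Let $E\in\bar T_\theta$. A sum of subobjects in $T_\theta$ is a quotient of their direct sum, so $E$ has a largest subobject $E''\in T_\theta$. Suppose that $E/E''$ has a subobject with $\theta>0$, and let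 $X$ be one of minimal dimension. Every proper subobject $X'$ of $X$ has $\theta(X')\le0$, so $\theta(X/X')>0$ and $X\in T_\theta$; then the preimage of $X$ in $E$ lies in $T_\theta$ and is larger than $E''$, a contradiction. So all subobjects of $E/E''$ have $\theta\le0$, while $\theta(E/E'')\ge0$; that is, $E/E''\in W_\theta$. A map from an object of $T_\theta$ to an object of $W_\theta$ has image with $\theta\le0$, hence is zero. So if $F'\subset E$ has $F'\in T_\theta$ and $E/F'\in W_\theta$, then $E''\subset F'$, and $F'=E''$. Conversely, an extension of an object of $W_\theta$ by an object of $T_\theta$ lies in $\bar T_\theta$. Now \eqref{eq:hall} gives the claim.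

Let $\nu\in V^*$ be the functional $\nu(\gamma)=|\gamma|$. For small $\varepsilon>0$ and all $\gamma\in Q^+$ with $\gamma\le\mu$, we have $\theta(\gamma)\ge0$ if and only if $(\theta+\varepsilon\nu)(\gamma)>0$, and $\theta(\gamma)>0$ if and only if $(\theta-\varepsilon\nu)(\gamma)>0$. Hence
\begin{equation}\label{eq:W}
[W_\theta]=[T_{\theta+\varepsilon\nu}]\,[T_{\theta-\varepsilon\nu}]^{-1}.
\end{equation}
The element $[T_\theta]$ depends only on the signs of $\theta$ on the vectors $\gamma\le\mu$. Along a $\mu$-generic path, attach $[W_\theta]$ to a crossing of $\eta^\perp$ at $\theta$ from $\theta(\eta)>0$ to $\theta(\eta)<0$, and $[W_\theta]^{-1}$ to a crossing in the other direction. By \eqref{eq:W} this element is $[T_{\theta'}][T_{\theta''}]^{-1}$, with $\theta'$ just before and $\theta''$ just after the crossing. So the left-to-right product telescopes, and it is $1$ for a loop.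

\emph{Step 2: the limit $v=1$.} The coefficients of $[W_\theta]$ have denominators such as $|GL_l(\mathbb F)|$, which vanish to high order at $v=1$. We show that $\log[W_\theta]$ has at most a simple pole. The idea is to express all $[W_\theta]$ through one explicit element, the class $A$ of all representations.

In $\mathcal A_\mu$ we have $[T_{\theta-t\nu}]=A$ for $t\ll0$ and $[T_{\theta-t\nu}]=1$ for $t\gg0$. Telescoping \eqref{eq:W} along the line $\theta-t\nu$ gives, for every $\theta$,
\begin{equation}\label{eq:HN}
A=\prod_{t\ \text{increasing}}[W_{\theta-t\nu}],\qquad [W_{\theta-t\nu}]\in1+\operatorname{span}\{y^\gamma:\gamma\in Q^+,\ \theta(\gamma)=t|\gamma|\}.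
\end{equation}
Since $\Gamma$ is acyclic, we may number the vertices so that arrows go from smaller to larger numbers. Then the part of $E$ supported on the vertices $\ge k$ is a subrepresentation, and \eqref{eq:hall} gives $A=\mathbb E(y^{\alpha_1})\cdots\mathbb E(y^{\alpha_n})$, where
\[
\mathbb E(y)=\sum_{l\ge0}\frac{(-v)^{l^2}y^l}{|GL_l(\mathbb F)|}=\sum_{l\ge0}\frac{(vy)^l}{\prod_{i\le l}(1-v^{2i})}=\exp\Big(-\sum_{l\ge1}\frac{y^l}{l(v^l-v^{-l})}\Big).
\]
The second equality uses $|GL_l(\mathbb F)|=v^{l^2-l}\prod_{i\le l}(v^{2i}-1)$. For the third, both sides, as series $G(z)$ in $z=vy$, satisfy $G(0)=1$ and $G(v^2z)=(1-z)G(z)$.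

Now let $v$ be an indeterminate, let $R\subset\mathbb Q(v)$ be the ring of functions regular at $v=1$, and put $\hat e_\gamma=(-1)^{\chi(\gamma,\gamma)}y^\gamma/(v-v^{-1})$. Since $\chi(\gamma+\zeta,\gamma+\zeta)\equiv\chi(\gamma,\gamma)+\chi(\zeta,\zeta)+\omega(\gamma,\zeta)$ modulo $2$,
\[
[\hat e_\gamma,\hat e_\zeta]=\frac{v^{\omega(\gamma,\zeta)}-v^{-\omega(\gamma,\zeta)}}{v-v^{-1}}\,\hat e_{\gamma+\zeta}.
\]
So $\mathfrak g_R=\bigoplus_{0\ne\gamma\le\mu}R\,\hat e_\gamma$ is a nilpotent Lie algebra over $R$, and at $v=1$ its bracket is $\omega(\gamma,\zeta)\hat e_{\gamma+\zeta}$. Moreover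
\begin{equation}\label{eq:logE}
\log\mathbb E(y^{\alpha_i})=\sum_l(-1)^{l-1}\frac{v-v^{-1}}{l(v^l-v^{-l})}\,\hat e_{l\alpha_i},
\end{equation}
with coefficients in $R$ that equal $(-1)^{l-1}/l^2$ at $v=1$. Hence $A\in\exp(\mathfrak g_R)$.

A factorization $A=\prod_tW_t$ of the shape \eqref{eq:HN} is unique: the coefficient of $y^\gamma$ in the product is its coefficient in $W_{\theta(\gamma)/|\gamma|}$ plus a sum of products of coefficients of lower degree with powers of $-v$. This recursion holds over $\mathbb Q(v)$ and for each value $v=|\mathbb F|^{1/2}$, and it introduces no denominators beyond those of $A$, which are products of factors $v^{2i}-1$ and powers of $v$. So the elements $[W_{\theta-t\nu}]$ are the specializations of the factors $W_t$ over $\mathbb Q(v)$. The same recursion in $\mathfrak g_R$, with the Baker--Campbell--Hausdorff formula, gives a factorization $A=\prod_t\exp(X_t)$ with $X_t$ in the $R$-span of the $\hat e_\gamma$, $\theta(\gamma)=t|\gamma|$. By uniqueness $W_t=\exp(X_t)$. Thus $[W_\theta]$ is the specialization of a universal element $W_\theta(v)\in\exp(\mathfrak g_R)$. An identity between such elements that holds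 for all finite fields holds for infinitely many values of $v$, hence identically, hence in $\exp(\mathfrak g_R)$, and it can be reduced at $v=1$. This applies to the loop identities of Step~1, and it shows that the $W_\theta(v)$ for different $\mu$ are compatible with truncation. For $x=-\theta\in U_\gamma$ let $\tilde c_\gamma(x)$ be the value at $v=1$ of the coefficient of $\hat e_\gamma$ in $\log W_\theta(v)$.

\emph{Step 3: $\tilde c_\gamma=c_\gamma$.} At $v=1$ put $e_\gamma=-\hat e_\gamma$; then $[e_\gamma,e_\zeta]=-\omega(\gamma,\zeta)e_{\gamma+\zeta}$, the bracket of $\mathfrak g_\mu$. Crossing from $\langle x,\eta\rangle>0$ to $\langle x,\eta\rangle<0$ means crossing from $\theta(\eta)<0$ to $\theta(\eta)>0$, and the attached element is $W_\theta(1)^{-1}=\exp\big(\sum_k\tilde c_{k\eta}(x)e_{k\eta}\big)$. So $(\tilde c_\gamma)$ is a consistent family, and by Lemma~\ref{lem:unique} it suffices to check (a) and (b) of Lemma~\ref{lem:boundary}.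

For (b) take $\mu=l\alpha_i$ and $\theta\in\alpha_i^\perp$. All $S_i^{k}$ are semistable, so $W_\theta(v)=\mathbb E(y^{\alpha_i})$, and \eqref{eq:logE} gives the value. For (a) take $\mu=\gamma$, with support $J$, $|J|\ge2$, and let $\theta=-\omega(\,\cdot\,,\gamma)=\omega(\gamma,\,\cdot\,)$. For $\theta'\in U_\gamma$ a nonzero semistable $E$ of dimension vector $\le\gamma$ has dimension vector proportional to $\gamma$, hence support $J$. We show that there is no such $E$ for $\theta'$ near $\theta$; then $W_{\theta'}(v)=1$ and $\tilde c_\gamma(-\theta')=0$. If the full subquiver on $J$ has an arrow, then by acyclicity it has a sink $i$ at which some arrow ends. Then $S_i\subset E$ and $\theta(\alpha_i)=\sum_{j\in J}\gamma_jb_{ji}>0$, so $\theta'(S_i)>0$ for $\theta'$ near $\theta$. If it has no arrow, then $S_j\subset E$ for all $j\in J$; the numbers $\theta'(\alpha_j)$ are nonzero and $\sum_j\gamma_j\theta'(\alpha_j)=0$, so one of them is positive. In both cases $E$ is not semistable.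

\emph{Step 4: the coefficient.} Take $\mu=\beta$ and $\theta$ as in the statement. As $\beta$ is primitive, $\theta(\gamma)\neq0$ for all $0\ne\gamma\le\beta$ with $\gamma\ne\beta$. So semistable representations of dimension vector $\beta$ are stable, and $[W_\theta]=1+(-v)^{\chi(\beta,\beta)}N\,y^\beta$, where $N=\sum_E1/|\operatorname{Aut}E|$ runs over them. Since $y^\beta=(-1)^{\chi(\beta,\beta)}(v-v^{-1})\hat e_\beta$, the coefficient of $\hat e_\beta$ in $\log[W_\theta]$ is $v^{\chi(\beta,\beta)-1}(v^2-1)N$. Stability depends only on the chamber of $\theta$ in $U_\beta$, so we may take $\theta$ rational. By \cite[Theorem~6.7, coprime case]{Rei},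
\[
(v^2-1)N=\sum_i\dim H^i(M_\theta(\beta),\mathbb Q)\,v^i
\]
for every finite field. So the universal coefficient is $v^{\chi(\beta,\beta)-1}$ times this polynomial, and we put $v=1$. By King's construction of $M_\theta(\beta)$, it is nonempty if and only if a stable representation exists.
\end{proof}

\begin{example}
Take the quiver with $p,q,r>0$ arrows $1\to2$, $2\to3$, $1\to3$, and $\beta=\alpha_1+\alpha_2+\alpha_3$. A representation is a triple $(\phi_{12},\phi_{23},\phi_{13})$ of vectors of lengths $p,q,r$. If $x$ has signs $(-,-,+)$, then $\theta>0$ exactly on $\alpha_1$, $\alpha_2$ and $\alpha_1+\alpha_2$, and no subrepresentation has one of these dimension vectors if and only if $\phi_{23}\ne0$ and $(\phi_{12},\phi_{13})\ne0$. The number $N$ is the number of such triples over $\mathbb F$ divided by the order $(v^2-1)^3$ of the base-change group, so $(v^2-1)N=(v^{2q}-1)(v^{2(p+r)}-1)/(v^2-1)^2$, with value $q(p+r)$ at $v=1$. If $x$ has signs $(-,+,+)$, then $\theta>0$ exactly on $\alpha_1$, $\alpha_1+\alpha_2$ and $\alpha_1+\alpha_3$, the conditions are $\phi_{12}\neq0$ and $(\phi_{23},\phi_{13})\ne0$, and the value is $p(q+r)$. This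 recovers \eqref{eq:values}. In Theorem~\ref{thm:A} the two polynomials are $(1+v^2)^2$ and $1+v^2+v^4$.
\end{example}

\section{The acyclic skew-symmetric classification}\label{sec:class}

The ``if'' part of Theorem~\ref{thm:C} follows from Theorem~\ref{thm:known} and Lemma~\ref{lem:reductions}(b). The ``only if'' part follows from Lemma~\ref{lem:reductions}(b),(c), Lemma~\ref{lem:star} and the next statement, whose proof fills this section.

\begin{proposition}\label{prop:wild}
Let $\Gamma$ be a connected acyclic quiver with at least three vertices that is neither Dynkin nor Euclidean, and let all $d_i=1$. Then for some $\beta\in Q^+$ the function $c_\beta$ takes two different nonzero values.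
\end{proposition}

In Theorem~\ref{thm:A} the decisive jump occurs along $\gamma^\perp\cap\zeta^\perp$ with $\gamma=\alpha_2$ and $\zeta=\alpha_1+\alpha_3$, at a point where $\omega(\gamma,\zeta)$, $c_\gamma$, $c_\zeta$ and both values of $c_{\gamma+\zeta}$ are nonzero. By Proposition~\ref{prop:betti}, reproducing this requires stable representations of dimension vectors $\gamma$, $\zeta$ and $\gamma+\zeta$ for one and the same $\theta$. A Euclidean subquiver supplies them: $\gamma$ will be its null root $\delta$, and $\zeta$, $\zeta+\delta$ will come from a family $P_k$ of indecomposables of dimension vectors $\rho_0+k\delta$, made stable by a subspace placed at an extra vertex. All representations in this section are complex.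

\subsection{A Euclidean subquiver}

There is a Euclidean subquiver $\Gamma'$ of $\Gamma$ on a proper subset $I$ of the vertices, of one of two kinds. If $\Gamma$ has $m\ge2$ parallel arrows, let $\Gamma'$ consist of two of them; then $|I|=2$, and $I$ is proper since $\Gamma$ has at least three vertices. Otherwise the underlying graph is simple. If it has a cycle, a shortest cycle has no chord, so it is a full subquiver of type $\tilde A$. If it is a tree, then, not being Dynkin, it contains a tree of type $\tilde D$ or $\tilde E$, and a subtree of a tree is full. In these two cases $I$ is proper, because otherwise $\Gamma=\Gamma'$ would be Euclidean. As $\Gamma$ is connected, some vertex $o\notin I$ is adjacent to a vertex $i\in I$. By Lemma~\ref{lem:reductions}(a) we may reverse all arrows, and so assume that there is an arrow $o\to i$.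

Let $\chi'$ be the Euler form of $\Gamma'$ on $\mathbb Z^I$. The \emph{null root} $\delta$ is the primitive positive vector with $\chi'(\delta,\gamma)+\chi'(\gamma,\delta)=0$ for all $\gamma$. All its coordinates are positive, and $\delta_e=1$ for some $e\in I$. The \emph{defect} is $\partial(\gamma)=\chi'(\delta,\gamma)=-\chi'(\gamma,\delta)$. We recall the representation theory of $\Gamma'$, due to Dlab and Ringel.
\begin{enumerate}
\item[(E1)] An indecomposable is preprojective, regular or preinjective according as its defect is negative, zero or positive; a representation has one of these names if all its indecomposable summands do. There are no nonzero maps from regular or preinjective to preprojective representations, or from preinjective to regular ones, and $\operatorname{Ext}^1(P,R)=0$ for $P$ preprojective and $R$ regular.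
\item[(E2)] Each positive $\gamma\in\mathbb Z^I$ with $\chi'(\gamma,\gamma)=1$ is the dimension vector of an indecomposable.
\item[(E3)] The regular representations form an abelian category. Its simple objects, the \emph{quasi-simples}, have endomorphism ring $\mathbb C$ and are permuted by the Auslander--Reiten translation $\tau$ with finite orbits; $\operatorname{Ext}^1(S,S')$ is one-dimensional if $S'\cong\tau S$ and zero otherwise. Each regular indecomposable is uniserial in this category. It is determined by its quasi-top $S$ and its quasi-length $\ell\geq1$, all pairs $(S,\ell)$ occur, and the quasi-composition factors are $S,\tau S,\dots,\tau^{\ell-1}S$ from the top. The indecomposables with factors in one $\tau$-orbit form a \emph{tube}, whose rank is the size of the orbit.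
\item[(E4)] There are infinitely many tubes. All but finitely many have rank $1$ (\emph{homogeneous}); the others are \emph{exceptional}. In every tube the dimension vectors of the quasi-simples sum to $\delta$.
\end{enumerate}
Let $\rho_0$ be the dimension vector of the indecomposable projective $P(e)$. From $\operatorname{Hom}(P(e),M)=M_e$ we get $\chi'(\rho_0,\gamma)=\gamma_e$, so $\chi'(\rho_0,\rho_0)=1$ and $\partial(\rho_0)=-\delta_e=-1$. Put $\rho_k=\rho_0+k\delta$ for $k\in\mathbb Z$. Then $\chi'(\rho_k,\rho_k)=1$ and $\partial(\rho_k)=-1$, so for $k\ge0$ there is a preprojective indecomposable $P_k$ of dimension vector $\rho_k$. Two consequences of (E1) will be used repeatedly: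
\begin{align}
&\text{every nonzero subrepresentation $N$ of $P_k$ is preprojective, so }\partial(N)\le-1;\label{eq:sub}\\
&\dim\operatorname{Hom}(P_k,R)=\chi'(\rho_k,\dim R)=\dim R_e\text{ for regular }R.\label{eq:hom}
\end{align}

\subsection{The dimension vectors $\beta_k$}

For an integer $a\ge2$ put $\beta_k=a\alpha_o+\rho_k$. The jump will be governed by
\[
\kappa=\omega(\delta,\beta_k)=a\,\omega(\delta,\alpha_o)+\omega(\delta,\rho_0),
\]
which does not depend on $k$ and which must not vanish. If $\Gamma'$ is full, then $\omega(\delta,\rho_0)=\chi'(\rho_0,\delta)-\chi'(\delta,\rho_0)=2$. If $\Gamma'$ consists of two of $m$ parallel arrows, then $\omega$ on $\mathbb Z^I$ is $m/2$ times the form of the Kronecker quiver, and $\omega(\delta,\rho_0)=m$. So $\omega(\delta,\rho_0)\neq0$, and $\kappa$ cannot vanish for both $a=2$ and $a=3$. Fix $a\in\{2,3\}$ with $\kappa\ne0$, and fix $K\ge1$ with $(\rho_K)_i\ge a$. The choice between two values of $a$ is needed: for $1\to2\rightrightarrows3$ with $o=1$ we have $\kappa=2-a$. In that case, with $e=3$, we take $a=K=3$, and the vectors $\beta_K$, $\beta_{K+1}$ are $(3,3,4)$ and $(3,4,5)$.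

For $k\in\{K,K+1\}$ and an $a$-dimensional subspace $U\subset(P_k)_i$, let $E_k$ be the representation of $\Gamma$ of dimension vector $\beta_k$ that has $P_k$ on $\Gamma'$, the space $U$ at $o$, one arrow $o\to i$ acting by the inclusion, and all other arrows acting by zero. Its subrepresentations are the pairs $(U',N)$ with $N\subset P_k$ a subrepresentation and $U'\subset U\cap N_i$ a subspace.

\subsection{A first stability condition and its equality cases}

Define $\theta_0\in V^*$ by $\theta_0=\partial$ on $\mathbb Z^I$, $\theta_0(\alpha_o)=1/a$, and $\theta_0(\alpha_j)=0$ for the other vertices. Then $\theta_0(\delta)=0$ and $\theta_0(\beta_k)=0$ for all $k$. Let $(U',N)$ be a nonzero subrepresentation of $E_k$. Then $N\ne0$, and \eqref{eq:sub} gives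
\[
\theta_0(U',N)=\frac{\dim U'}a+\partial(N)\le0,
\]
with equality if and only if $U'=U$ and $\partial(N)=-1$. So $E_k$ is $\theta_0$-semistable, and the difficulty lies in the proper subrepresentations with equality. A generic choice of $U$ removes most of them. Those that remain come from quotients of $P_k$ that vanish at $i$, on which $U$ has no influence, and these will be handled by perturbing $\theta_0$.

\begin{lemma}\label{lem:generic}
Let $k\in\{K,K+1\}$. There is an $a$-dimensional subspace $U\subset(P_k)_i$ with the following property. If $N\subsetneq P_k$ is a nonzero subrepresentation with $U\subset N_i$ and $\partial(N)=-1$, then $R=P_k/N$ is regular, and all its quasi-composition factors are exceptional quasi-simples $S$ with $S_i=0$.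
\end{lemma}

\begin{proof}
Let $d=\dim(P_k)_i\ge a$, and let $\mathrm{Gr}$ be the Grassmannian of $a$-dimensional subspaces of $(P_k)_i$, an irreducible variety of dimension $a(d-a)$. We impose two conditions on $U$.

(G1) \emph{$U\not\subset N'_i$ whenever $P_k/N'$ is a homogeneous quasi-simple.} Such $N'$ are points of the quiver Grassmannian of subrepresentations of $P_k$ of dimension vector $\rho_{k-1}$, a projective scheme whose tangent space at $N'$ is $\operatorname{Hom}(N',P_k/N')$. For these $N'$ we have $\operatorname{Ext}^1(N',P_k/N')=0$ by \eqref{eq:sub} and (E1), so the tangent space has dimension $\chi'(\rho_{k-1},\delta)=\delta_e=1$. The locus $Z$ where the tangent space has dimension at most $1$ is open, has dimension at most $1$, and contains all these $N'$. Each $N'_i$ has dimension $d-\delta_i$. If $d-\delta_i<a$, condition (G1) holds for all $U$. Otherwise the pairs $(N',U)$ with $N'\in Z$ and $U\subset N'_i$ form a variety of dimension at most $1+a(d-\delta_i-a)$. This is less than $a(d-a)$ because $a\delta_i\geq2$, so (G1) holds outside a proper closed subset of $\mathrm{Gr}$. (This is why $a\ge2$: for $a=\delta_i=1$ the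 inequality fails.)

(G2) In an exceptional tube of rank $r$, (E4) and $\delta_e=1$ show that exactly one quasi-simple $S^*$ has $S^*_e\ne0$, and $\dim S^*_e=1$. Let $\ell$ be least such that the indecomposable $R^*$ with quasi-top $S^*$ and quasi-length $\ell$ has $R^*_i\ne0$. Quasi-length $r$ gives dimension vector $\delta$, so $\ell\le r$, the factor $S^*$ occurs once in $R^*$, and $\dim R^*_e=1$. By \eqref{eq:hom} there is at most one $N^*\subset P_k$ with $P_k/N^*\cong R^*$, and $N^*_i$ is a proper subspace of $(P_k)_i$. \emph{We require $U\not\subset N_i^*$ for each exceptional tube in which $N^*$ exists.} This excludes finitely many proper closed subsets of $\mathrm{Gr}$.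

Let $U$ satisfy (G1) and (G2), and let $N$ be as in the statement. Then $\partial(R)=0$. If $R'$ were a preprojective indecomposable summand of $R$, the kernel of $P_k\to R'$ would contain $N\ne0$ and have defect $-1-\partial(R')\ge0$, contrary to \eqref{eq:sub}. So all indecomposable summands of $R$ have defect $\ge0$, hence $0$, and $R$ is regular. Let $R'$ be one of them. Every quotient of $R'$ is a quotient of $P_k$ by a subrepresentation that contains $N$, and so contains $U$ at the vertex $i$. If $R'$ were in a homogeneous tube, its quasi-top would violate (G1). So $R'$ is in an exceptional tube. Its quasi-top receives a nonzero map from $P_k$, so it is $S^*$ by \eqref{eq:hom}. If the quasi-length of $R'$ were at least $\ell$, then $R^*$ would be a quotient of $R'$ and would violate (G2). So the quasi-length is less than $\ell$, and $R'_i=0$ by the choice of $\ell$.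
\end{proof}

\subsection{The perturbation}

\begin{lemma}\label{lem:eta}
There is $\eta\in V^*$ with $\eta(\delta)=0$, $\eta(\beta_k)=0$ for all $k$, and $\eta(\dim S)>0$ for every exceptional quasi-simple $S$ with $S_i=0$.
\end{lemma}

\begin{proof}
In each exceptional tube some quasi-simple has $S_i\ne0$, since $\delta_i>0$. So we can choose real numbers $\eta_S$ that are positive when $S_i=0$ and sum to $0$ over each exceptional tube. A linear functional on $\mathbb R^I$ with $\dim S\mapsto\eta_S$ and $\delta\mapsto0$ exists provided that every relation $\sum_Sz_S\dim S=z\delta$ implies $\sum_Sz_S\eta_S=0$. Apply $\chi'(\,\cdot\,,\dim S')$ to such a relation. The right side gives $z\,\partial(S')=0$, and by (E3) the left side gives $z_{S'}-z_{\tau^{-1}S'}$. So $z_S$ is constant on each tube, and $\sum_Sz_S\eta_S=0$. Extend the functional to $V$ by $\eta(\alpha_o)=-\eta(\rho_0)/a$ and by $0$ on the remaining simple roots.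
\end{proof}

\begin{lemma}\label{lem:stable}
There is an open set $\mathcal O\subset V^*$ that meets $\delta^\perp\cap\beta_K^\perp$ and has the following property: for each $\gamma\in\{\delta,\beta_K,\beta_{K+1}\}$ and each $\theta\in\mathcal O\cap\gamma^\perp$ there is a $\theta$-stable representation of $\Gamma$ of dimension vector $\gamma$.
\end{lemma}

\begin{proof}
Let $\theta_1=\theta_0+\varepsilon\eta\in\delta^\perp\cap\beta_K^\perp\cap\beta_{K+1}^\perp$ with $\varepsilon>0$, and choose $U$ as in Lemma~\ref{lem:generic}. For a proper nonzero subrepresentation $(U,N)$ of $E_k$ with $\theta_0=0$ and $R=P_k/N\ne0$,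
\[
\theta_1(U,N)=\theta_1(\beta_k)-\theta_1(R)=-\varepsilon\,\eta(\dim R)<0,
\]
by Lemmas~\ref{lem:generic} and~\ref{lem:eta}. The other proper nonzero subrepresentations have $\theta_0<0$ and finitely many dimension vectors, so they have $\theta_1<0$ for small $\varepsilon$. Thus $E_K$ and $E_{K+1}$ are $\theta_1$-stable.

Let $S$ be a homogeneous quasi-simple, extended by zero to $\Gamma$; it has dimension vector $\delta$. A proper nonzero subrepresentation has no preinjective summand by (E1) and no regular summand because $S$ is quasi-simple. So it has $\theta_0=\partial<0$, and $S$ is $\theta_1$-stable for small $\varepsilon$. The finitely many strict inequalities that express the stability of $E_K$, $E_{K+1}$ and $S$ define an open neighborhood $\mathcal O$ of $\theta_1$.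
\end{proof}

\subsection{The jump}

\begin{proof}[Proof of Proposition~\ref{prop:wild}]
Let $L=\delta^\perp\cap\beta_K^\perp$. A vector $\gamma$ outside the span of $\delta$ and $\beta_K$ cuts out a proper subspace $L\cap\gamma^\perp$ of $L$. So there is $\theta^*\in\mathcal O\cap L$ such that, with $y=-\theta^*$, every $\gamma\in P_y(\beta_{K+1})$ has the form $z\delta+\sigma\beta_K$ with $z,\sigma\in\mathbb Q$. The coordinate at $o$ gives $0\le\sigma a\le a$. The defect of the restriction of $\gamma$ to $I$ is the integer $-\sigma$. So $\sigma\in\{0,1\}$, and the coordinate at $e$ gives $z\in\mathbb Z$. Hence $\gamma=z\delta$ with $z\ge1$, or $\gamma=\beta_K+z\delta$, and Lemma~\ref{lem:jump} applies at $y$ to the vectors $\delta$, $\zeta=\beta_K$ and $\beta=\beta_{K+1}$, with $m=1$.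

By \eqref{eq:logf} with $t_\delta=1$, the series $\exp\big(\sum_jj\,c_{j\delta}t^j\big)$ in \eqref{eq:jump} agrees, in the degrees $j$ with $j\delta\le\beta_{K+1}$, with $f(t)$, where $f(\hat y^\delta)$ is the function $f_x$ at a general $x\in\delta^\perp$ near $y$. These are the only degrees that enter \eqref{eq:jump}. So the two generating series differ by the factor $f(t)^{-\kappa}$. Let $g_j$ be the value of $c_{\beta_{K+j}}$ near $y$ on the side where $\kappa\langle x,\delta\rangle>0$, and $h_j$ its value on the other side, with $g_j=h_j=0$ if $\beta_{K+j}\notin Q^+$. For either sign of $\kappa$,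
\[
\sum_{j\le1}h_jt^j\equiv\Big(\sum_{j\le1}g_jt^j\Big)f(t)^{|\kappa|}\pmod{t^2}.
\]
The vectors $\beta_{K+j}$ are primitive, since their restrictions to $I$ have defect $-1$, and $\delta$ is primitive. Proposition~\ref{prop:betti} gives $g_j\ge0$ for all $j\le1$. For $x$ near $y$ we have $-x\in\mathcal O$, so Lemma~\ref{lem:stable} and Proposition~\ref{prop:betti} give $g_0>0$, $g_1>0$ and $f=1+c_\delta t+\cdots$ with $c_\delta>0$.

The terms $g_j$ with $j<0$ are multiplied by higher coefficients of $f^{|\kappa|}$. These involve $c_{2\delta},c_{3\delta},\dots$, to which Proposition~\ref{prop:betti} does not apply, and we need to know that they cause no cancellation. By the positivity theorem \cite[Theorem~1.13]{GHKK}, $\operatorname{Scat}^T(B)$ is equivalent to a diagram all of whose wall functions have the form $(1+\hat y^\gamma)^{l}$ with $l$ a positive integer. So $f$ has nonnegative coefficients, and comparing the coefficients of $t$ gives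
\[
h_1\ \ge\ g_1+|\kappa|\,c_\delta\,g_0\ >\ g_1\ >\ 0 .
\]
Thus $c_{\beta_{K+1}}$ takes the two different nonzero values $g_1$ and $h_1$.
\end{proof}

This completes the proof of Theorem~\ref{thm:C}.

\begin{thebibliography}{9}

\bibitem{Bri}
Bridgeland, \emph{Algebraic Geometry} 4 (2017).

\bibitem{GHKK}
Gross, Hacking, Keel and Kontsevich.

\bibitem{RS}
Nathan Reading and Salvatore Stella, \emph{Cluster scattering diagrams of acyclic affine type}, arXiv:2205.05125 (2022).

\bibitem{Rei}
Reineke, Invent. Math. 152 (2003).

\end{thebibliography}
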